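# Cardinality as a topological invariant in the hyperspace of finite subsets of the double arrow space

## 1. Three finite sets at one cut, nine at two

Split every real number $c\in(0,1)$ into two points $c^-<c^+$, keep one point $0^+$ at the left end and one point $1^-$ at the right end, and order everything from left to right. This is the double arrow space $\mathbb A$, which Section 2 introduces formally. Between $c^-$ and $c^+$ there is nothing, so $\mathbb A$ can be cut there into a left piece $[0^+,c^-]$ and a right piece $[c^+,1^-]$.

Here is a small exercise. Find all non-empty finite sets $F\subseteq\mathbb A$ such that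
$$F\subseteq[0^+,d^-]\ \text{ for every } d\in(\tfrac12,1)\qquad\text{and}\qquad F\subseteq[d^+,1^-]\ \text{ for every } d\in(0,\tfrac12).$$
Let $t\in F$ lie over the real number $c$. If $c>\frac12$, pick $d$ with $\frac12<d<c$; then $t>d^-$, which the first condition forbids. If $c<\frac12$, the second condition is violated in the same way. So $c=\frac12$, and $F$ is a non-empty subset of $\{\frac12^-,\frac12^+\}$. There are three such sets:
$$\{\tfrac12^-\},\qquad\{\tfrac12^+\},\qquad\{\tfrac12^-,\tfrac12^+\}.$$
The first two are one-point sets. The third is not, although we squeezed from both sides with intervals that shrink toward one real number.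

Now do it with two strands. Put $A_1=[0^+,\frac12^-]$ and $A_2=[\frac12^+,1^-]$. Take finite sets $F$ that meet both $A_1$ and $A_2$, and squeeze $F\cap A_1$ at $\frac14$ and $F\cap A_2$ at $\frac34$ in the same manner. Each part has three possibilities, chosen independently, so there are $3\cdot 3=9$ such sets.

So one-point sets, when they are squeezed at a cut, produce $3$ finite sets, and two-point sets produce $9$. This suggests that a one-point set and a two-point set sit differently in the space of all finite subsets of $\mathbb A$. But we squeezed by means of the order of $\mathbb A$, and a homeomorphism of the space of finite sets need not know anything about that order. Can some homeomorphism of that space carry a one-point set to a two-point set?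

A space $X$ is **homogeneous** if for all $x,y\in X$ there is a homeomorphism $g:X\to X$ with $g(x)=y$. Write $\mathcal F(\mathbb A)$ for the hyperspace of non-empty finite subsets of $\mathbb A$ with the Vietoris topology (recalled in Section 3), and $\mathcal F_m(\mathbb A)$ for the subspace of sets with at most $m$ points. It is known that $\mathcal F_m(\mathbb A)$ is not homogeneous for any $m\ge2$. The source of the problem, the paper "Autohomeomorphisms of the finite powers of the double arrow" by Sebastian Barria and Carlos Martinez-Ranero (arXiv:2208.00509, 2022), leads to the question treated here: is $\mathcal F(\mathbb A)$ homogeneous? The answer is no, and the numbers $3$ and $9$ are the reason.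

## 2. The double arrow space and its clopen intervals

**Definition (double arrow space).** $\mathbb A=\big((0,1]\times\{0\}\big)\cup\big([0,1)\times\{1\}\big)$ with the lexicographic order and the order topology. We write $c^-$ for the point $(c,0)$, where $c\in(0,1]$, and $c^+$ for the point $(c,1)$, where $c\in[0,1)$. We put $\pi(c^\pm)=c$.

Every point has exactly one of the two forms $c^-$, $c^+$. The least point is $0^+$ and the greatest is $1^-$.

**Definition (clopen interval).** In these notes this means a set $[a^+,b^-]$ with $0\le a<b\le1$.

Such a set is closed. It is open because $a^+$ is either the least point or has the immediate predecessor $a^-$, and $b^-$ is either the greatest point or has the immediate successor $b^+$. For example, $[\frac13^+,\frac23^-]$ is a clopen interval, while $[\frac13^-,\frac23^-]$ is not open, since every neighborhood of $\frac13^-$ contains points over reals smaller than $\frac13$. The affine map from $[0,1]$ to $[a,b]$, applied to $\pi$ with signs kept, is an order isomorphism $\mathbb A\to[a^+,b^-]$, hence a homeomorphism. Reversing the order of $[a^+,b^-]$, by $c^\pm\mapsto(a+b-c)^\mp$, is also a homeomorphism.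

Neighborhoods are one-sided. A neighborhood base at $c^+$ is given by the sets $[c^+,(c+\frac1m)^-]$, and one at $c^-$ by the sets $[(c-\frac1m)^+,c^-]$, for $m$ large. In particular:

- For every $e$, the set $\{w:w\ge e^+\}$ is a neighborhood of $e^+$, and $\{w:w\le e^-\}$ is a neighborhood of $e^-$.
- If reals $d$ decrease to $c$ with $d>c$, then $d^+\to c^+$ and $d^-\to c^+$. If they increase to $c$ with $d<c$, then $d^\pm\to c^-$.
- $\mathbb A$ is first countable, and it has no isolated points, because the basic sets are infinite.

A linear order in which every subset has a supremum is compact in its order topology. This applies to $\mathbb A$: for non-empty $S$ let $s=\sup\pi(S)$; then $\sup S=s^+$ if $s^+\in S$, and $\sup S=s^-$ otherwise (if $s=0$ then $S=\{0^+\}$ and we are in the first case), while $\sup\emptyset=0^+$. So $\mathbb A$ is compact Hausdorff, and the Baire category theorem holds in it. The relation $\le$ is closed: limits preserve weak inequalities.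

Finally, if $u<v$ in $\mathbb A$, there is $c\in(0,1)$ with $u\le c^-<c^+\le v$: choose $c$ strictly between $\pi(u)$ and $\pi(v)$ if these differ, and otherwise $u=c^-$, $v=c^+$. Hence distinct points $x_1,\dots,x_n$ have pairwise disjoint clopen interval neighborhoods, which may be taken as small as we like.

## 3. Vietoris neighborhoods are products

**Definition (Vietoris topology).** The topology on $\mathcal F(\mathbb A)$ generated by the sets $\{F:F\subseteq W\}$ and $\{F:F\cap W\ne\emptyset\}$ with $W\subseteq\mathbb A$ open. For $W_1,\dots,W_r\subseteq\mathbb A$ put
$$\langle W_1,\dots,W_r\rangle=\Big\{F\in\mathcal F(\mathbb A):F\subseteq\bigcup_iW_i,\ F\cap W_i\neq\emptyset\text{ for all }i\Big\}.$$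

For example, the points of $\mathcal F(\mathbb A)$ near $\{\frac12^-,\frac12^+\}$ are the finite sets in $\langle[a^+,\frac12^-],[\frac12^+,b^-]\rangle$ with $a<\frac12<b$ close to $\frac12$: some points just left of the cut, at least one, and some points just right of it, at least one. The points near $\{\frac12^-\}$ are the finite sets just left of the cut.

**Lemma 1.**
(a) $\langle W_1,\dots,W_r\rangle$ is open if all $W_i$ are open and clopen if all $W_i$ are clopen.
(b) If the $W_i$ are pairwise disjoint and clopen, $F\mapsto(F\cap W_i)_i$ is a homeomorphism $\langle W_1,\dots,W_r\rangle\to\prod_i\mathcal F(W_i)$.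
(c) If $x_1,\dots,x_n$ are distinct, the sets $\langle W_1,\dots,W_n\rangle$, with $W_i\ni x_i$ ranging over small pairwise disjoint clopen neighborhoods, form a neighborhood base at $\{x_1,\dots,x_n\}$.
(d) $\{F:|F|\ge r\}$ is open for every $r$, and $\mathcal F(\mathbb A)$ is Hausdorff.

*Proof.* (a) Openness is immediate from the definition. The complement of $\langle W_1,\dots,W_r\rangle$ consists of the $F$ that meet $\mathbb A\setminus\bigcup W_i$ or lie in some $\mathbb A\setminus W_i$, which is an open condition if the $W_i$ are clopen.

(b) The inverse is $(F_i)\mapsto\bigcup F_i$. Let $V\subseteq W_i$ be open. The condition $F\cap W_i\subseteq V$ says $F\subseteq V\cup\bigcup_{l\ne i}W_l$, and the condition $(F\cap W_i)\cap V\ne\emptyset$ says $F\cap V\neq\emptyset$; both are open. In the other direction, for open $V\subseteq \mathbb A$, $\bigcup F_i\subseteq V$ says $F_i\subseteq V\cap W_i$ for all $i$, and $\bigcup F_i\cap V\ne\emptyset$ says $F_i\cap(V\cap W_i)\neq\emptyset$ for some $i$; both are open.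

(c) A basic neighborhood of $\{x_1,\dots,x_n\}$ is given by finitely many conditions $F\subseteq W$ and $F\cap W'\ne\emptyset$. Choose pairwise disjoint clopen $W_i\ni x_i$ inside every $W$ that occurs and inside every $W'$ that contains $x_i$. Since each $W'$ contains some $x_i$, the set $\langle W_1,\dots,W_n\rangle$ satisfies all the conditions.

(d) If $|F|=n\ge r$, the neighborhoods in (c) consist of sets with at least $n$ points. If $F\ne G$, say $x\in F\setminus G$, choose disjoint open $W\ni x$ and $W'\supseteq G$; then $\{H:H\cap W\ne\emptyset\}$ and $\{H:H\subseteq W'\}$ are disjoint neighborhoods of $F$ and $G$. $\square$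

So cardinality can jump up under small perturbations but not down. Since a clopen interval is homeomorphic to $\mathbb A$, parts (b) and (c) say that a set with $n$ points has arbitrarily small neighborhoods homeomorphic to $\mathcal F(\mathbb A)^n$. Our question thus includes this one: can a neighborhood of a singleton, which looks like $\mathcal F(\mathbb A)$, be matched with a neighborhood of a pair, which looks like $\mathcal F(\mathbb A)^2$?

## 4. Statements

**Definition (open embedding).** An injective, continuous, open map.

For example, let $\varphi_1,\varphi_2$ be the order isomorphisms of $\mathbb A$ onto the halves $A_1,A_2$ of Section 1. Then $(F,G)\mapsto\varphi_1(F)\cup\varphi_2(G)$ is an open embedding $\mathcal F(\mathbb A)^2\to\mathcal F(\mathbb A)$ with image $\langle A_1,A_2\rangle$, by Lemma 1.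

**Theorem A.** Let $O\subseteq\mathcal F(\mathbb A)$ be open and $h:O\to\mathcal F(\mathbb A)$ an open embedding. Then $|h(F)|=|F|$ for all $F\in O$.

**Corollary B.** $\mathcal F(\mathbb A)$ is not homogeneous: no homeomorphism maps a singleton $\{x\}$ to a set $\{y,z\}$ with $y\ne z$. Not even neighborhoods of these two points correspond: no homeomorphism from an open neighborhood of $\{x\}$ onto an open neighborhood of $\{y,z\}$ takes $\{x\}$ to $\{y,z\}$.

**Theorem C.**
1. $F,G\in\mathcal F(\mathbb A)$ lie in the same orbit of the homeomorphism group of $\mathcal F(\mathbb A)$ if and only if $|F|=|G|$. More generally, for $k\ge1$, points $(F_i),(G_i)\in\mathcal F(\mathbb A)^k$ lie in the same orbit if and only if $\sum|F_i|=\sum|G_i|$. So $\mathcal F(\mathbb A)^k$ has exactly countably infinitely many orbits and is not homogeneous.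
2. For $j,k\ge1$, $\mathcal F(\mathbb A)^j$ is homeomorphic to an open subset of $\mathcal F(\mathbb A)^k$ if and only if $j\ge k$. In particular $\mathcal F(\mathbb A)^j\cong\mathcal F(\mathbb A)^k$ if and only if $j=k$.

## 5. Local products and curves do not suffice

In $\mathcal F_2(\mathbb A)$ the two-point sets form an open layer, and near such a set the space looks like $U_1\times U_2$, a product of two intervals. In $\mathcal F(\mathbb A)$ there is no top layer: every non-empty open set contains sets of arbitrarily large finite cardinality, because one can always add points inside $W_1$. One might still hope to argue from Lemma 1 alone, that is, from the semicontinuity of $|F|$ and the local structure $\mathcal F(\mathbb A)^n$.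

This hope fails, as the rationals show. Lemma 1 holds for $\mathcal F(\mathbb Q)$ with the same proof. The sets $\langle W_1,\dots,W_r\rangle$, where each $W_i$ is an interval of $\mathbb Q$ with endpoints in $\sqrt2+\mathbb Q$, form a countable base of clopen sets of the Hausdorff space $\mathcal F(\mathbb Q)$. So $\mathcal F(\mathbb Q)$ is regular and second countable, hence metrizable by Urysohn's theorem. It is countable, and it has no isolated points because every non-empty basic set is infinite. By Sierpiński's theorem, a countable metrizable non-empty space without isolated points is homeomorphic to $\mathbb Q$. So $\mathcal F(\mathbb Q)\cong\mathbb Q$ is homogeneous. Something specific to $\mathbb A$ must enter.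

The next natural step is to follow a curve. Suppose $h$ is an open embedding defined on all of $\mathcal F(\mathbb A)$, and suppose the one-point sets $\{t\}$ are sent to two-point sets
$$h(\{t\})=\{f_1(t),f_2(t)\}$$
with $f_1,f_2$ continuous, strictly increasing, and with values in two disjoint intervals. The curve alone gives no contradiction: with $\varphi_1,\varphi_2$ as in Section 4, the map $\{t\}\mapsto\{\varphi_1(t),\varphi_2(t)\}$ is a perfectly good embedding of the set of singletons. So we must use that the image of $h$ is open. Fix $z$ and look at the nine sets $G$ that meet both pairs $\{f_j(z^-),f_j(z^+)\}$, $j=1,2$, and lie in their union. Among them is the mixed set $G=\{f_1(z^-),f_2(z^+)\}$. Openness at $h(\{z^-\})$ gives small neighborhoods of $\{f_1(z^-),f_2(z^-)\}$, but these can be taken to consist of sets to the left of the cut in each strand, and then they do not contain $G$. The same happens at $h(\{z^+\})$, on the right. At the point $z$ itself, openness says nothing about mixed sets, and this is where the attempt stops.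

To reach $G$ we should approach from elsewhere. Take $d$ slightly larger than $z$. A neighborhood of $h(\{d^-\})=\{f_1(d^-),f_2(d^-)\}$ extends to the left of $f_j(d^-)$, and it contains $G$ if it extends past $f_j(z^-)$. If it is also contained in the image of $\{F:F\subseteq[0^+,d^-]\}$, then $G=h(F)$ with $F\subseteq[0^+,d^-]$. Doing this for $d\downarrow z$, and symmetrically from the left with $d\uparrow z$, we squeeze $F$ exactly as in Section 1 and find $F\subseteq\{z^-,z^+\}$. Then nine sets $G$ come from at most three sets $F$, which is absurd.

The difficulty is that the size of the neighborhood at $d$ depends on $d$ and might shrink so fast as $d\to z$ that it never reaches back past $z$. The Baire category theorem repairs this: one size works for a set of $d$ that is dense in some interval, and we choose $z$ in that interval. Nothing is needed at $z$ itself.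

What remains is to put a general $h$ into this form, and for this we need monotone $f_j$.

## 6. Continuous maps on $\mathbb A$ are constant or strictly monotone on some clopen interval

A continuous real function on $[0,1]$ that is nowhere differentiable is monotone on no interval, by Lebesgue's theorem that monotone functions are differentiable almost everywhere. On $\mathbb A$ this cannot happen, because neighborhoods in the range are one-sided. One does have to pass to a smaller interval: the map that is the identity on $[0^+,\frac12^-]$ and the order reversal on $[\frac12^+,1^-]$ is continuous and not monotone on $\mathbb A$.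

**Lemma 2.** Let $I$ be a clopen interval and $f_1,\dots,f_k:I\to\mathbb A$ continuous. There is a clopen interval $I'\subseteq I$ on which every $f_j$ is constant or strictly monotone.

*Proof.* Being constant or strictly monotone passes to clopen subintervals, so we may treat the $f_j$ one after another, shrinking the interval each time. Thus let $k=1$, $f=f_1$, $I=[p^+,q^-]$.

**A uniform one-sided inequality.** The purpose is to compare $f(y)$ with $f(d^+)$ for many $d$ and all $y$ to the right of $d^+$. Let $x\in(p,q)$. If $f(x^+)=e^+$ for some $e$, then $\{w:w\ge e^+\}$ is a neighborhood of $f(x^+)$, so by continuity there is $m\ge1$ with $f(y)\ge f(x^+)$ for all $y\in I$ with $y\ge x^+$ and $\pi(y)<x+\frac1m$. If $f(x^+)=e^-$, the same holds with $\le$ in place of $\ge$. Assign to each $x$ such a pair ($m$, sign). Countably many pairs cover $(p,q)$, so by Baire there are one pair and one set $D$ of points with this pair that is dense in some non-empty open interval $(a,b)\subseteq(p,q)$; shrinking, we may take $b-a<\frac1m$. If the sign is $\le$, replace $f$ by $\rho\circ f$, where $\rho$ is the order reversal of $\mathbb A$; this turns the sign into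 $\ge$ and only exchanges increasing with decreasing in the conclusion. So let the sign be $\ge$, and put $I_0=[a^+,b^-]$. For $d\in D\cap(a,b)$ and $y\in I_0$ we have $\pi(y)\le b<d+\frac1m$. Therefore
$$d\in D\cap(a,b),\ y\in I_0,\ y\ge d^+\ \Longrightarrow\ f(y)\ge f(d^+).\tag{1}$$

**$f$ is nondecreasing on $I_0$.** Here we pass from $d\in D$ to all points by density. Let $u<v$ in $I_0$. If $u=c^+$, then $\pi(v)>c$. For $d\in D$ with $c<d<\pi(v)$ we have $v>d^+$, so $f(v)\ge f(d^+)$ by (1). Letting $d\downarrow c$ in $D$, $d^+\to c^+$ and $f(v)\ge f(c^+)$. If $u=c^-$, then $a<c$; for $d\in D\cap(a,c)$ we have $v>c^->d^+$, so $f(v)\ge f(d^+)$. Letting $d\uparrow c$ in $D$, $d^+\to c^-$ and $f(v)\ge f(c^-)$.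

**Constant somewhere, or strictly increasing.** If $f$ is constant on some clopen subinterval of $I_0$, we are done. Otherwise let $u<v$ in $I_0$; we show $f(u)<f(v)$. If $\pi(u)<\pi(v)$, choose $\pi(u)<c<e<\pi(v)$. Since $f$ is nondecreasing and not constant on $[c^+,e^-]$, its values at the two endpoints differ, and
$$f(u)\le f(c^+)<f(e^-)\le f(v).$$
If $\pi(u)=\pi(v)=c$, then $u=c^-$ and $v=c^+$ with $a<c<b$. As $y\uparrow c^-$ with $\pi(y)<c$, the values $f(y)$ converge to $f(c^-)$, and they are strictly smaller than $f(c^-)$ by the case just treated. So $f(c^-)$ is not of the form $e^+$, because $\{w:w\ge e^+\}$ would be a neighborhood of it containing none of these values. In the same way $f(c^+)$ is a limit of strictly larger values and is not of the form $e^-$. Hence $f(c^-)\ne f(c^+)$, and $f(c^-)<f(c^+)$ as $f$ is nondecreasing. $\square$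

The last argument deserves to be recorded separately.

**Lemma 3.** If $f:[a^+,b^-]\to\mathbb A$ is continuous and strictly increasing, then every $f(c^-)$ with $a<c\le b$ has the form $e^-$, and every $f(c^+)$ with $a\le c<b$ has the form $e^+$.

*Proof.* The point $f(c^-)$ is a limit of strictly smaller values, so it is not of the form $e^+$, since $\{w:w\ge e^+\}$ is a neighborhood of $e^+$. The point $f(c^+)$ is a limit of strictly larger values, so it is not of the form $e^-$, since $\{w:w\le e^-\}$ is a neighborhood of $e^-$. $\square$

## 7. Squeezing at a cut: proof of Theorem A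

The set $h(O)$ is open, and $h^{-1}:h(O)\to\mathcal F(\mathbb A)$ is again an open embedding. So it suffices to prove
$$|h(F_0)|\le|F_0|\qquad\text{for every open embedding }h:O\to\mathcal F(\mathbb A)\text{ and every }F_0\in O;$$
applied to $h^{-1}$ at the point $h(F_0)$, this gives the reverse inequality. Fix $h$ and $F_0=\{x_1,\dots,x_n\}$ with $|F_0|=n$.

**Step 1. A curve of $n$-point sets whose image consists of $k$ monotone strands, with $k\ge|h(F_0)|$.** The purpose is to reach the situation of Section 5. By Lemma 1(c), (d) and the continuity of $h$, choose pairwise disjoint clopen intervals $U_i\ni x_i$ with $\langle U_1,\dots,U_n\rangle\subseteq O$ and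
$$|h(F)|\ge|h(F_0)|\quad\text{for all }F\in\langle U_1,\dots,U_n\rangle.\tag{2}$$
Let $\varphi_i:\mathbb A\to U_i$ be order isomorphisms and put
$$E:\mathbb A\to O,\qquad E(t)=\{\varphi_1(t),\dots,\varphi_n(t)\}.$$
This is continuous: for open $W$, $\{t:E(t)\subseteq W\}=\bigcap_i\varphi_i^{-1}(W)$ and $\{t:E(t)\cap W\ne\emptyset\}=\bigcup_i\varphi_i^{-1}(W)$ are open. The curve $E$ need not pass through $F_0$; by (2) this does not matter.

We first make the cardinality of $h(E(t))$ constant. The sets $C_r=\{t\in\mathbb A:|h(E(t))|\le r\}$, $r\ge0$, are closed by Lemma 1(d), and they cover $\mathbb A$. By Baire some $C_r$ has non-empty interior; let $k$ be the least such $r$. Since $C_0=\emptyset$, we have $k\ge1$. The set $\operatorname{int}C_k\setminus C_{k-1}$ is open, and it is non-empty because $C_{k-1}$ has empty interior. On it $|h(E(t))|=k$. By (2), $k\ge|h(F_0)|$. *It remains to prove $k\le n$.*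

Next we separate the strands. Pick $t_0$ in this open set, write $h(E(t_0))=\{w_1,\dots,w_k\}$, and choose pairwise disjoint clopen intervals $V_j\ni w_j$. By continuity there is a clopen interval $I\ni t_0$ inside the open set with $h(E(t))\in\langle V_1,\dots,V_k\rangle$ for all $t\in I$. The set $h(E(t))$ has $k$ points and meets each of the $k$ disjoint sets $V_j$, so it has exactly one point $f_j(t)$ in each:
$$h(E(t))=\{f_1(t),\dots,f_k(t)\},\qquad f_j(t)\in V_j\qquad(t\in I).$$
Each $f_j$ is continuous, since for open $W\subseteq V_j$ the set $f_j^{-1}(W)=\{t\in I:h(E(t))\cap W\ne\emptyset\}$ is open in $I$. By Lemma 2 we may shrink $I$ to a clopen interval $[a^+,b^-]$ on which each $f_j$ is constant or strictly monotone.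

Finally we normalize. Replace $O$ by the open set $\langle U_1,\dots,U_n\rangle\cap h^{-1}(\langle V_1,\dots,V_k\rangle)$, which contains $E(I)$, and restrict $h$ to it. Then compose $h$ with the self-homeomorphism of $\langle V_1,\dots,V_k\rangle\cong\prod\mathcal F(V_j)$ induced by reversing the order on those $V_j$ for which $f_j$ is strictly decreasing. The result is again an open embedding, with the same $n$ and $k$, and now *each $f_j:I\to V_j$ is constant or strictly increasing*.

**Step 2. Neighborhoods in the image whose size is uniform on a dense set.** The purpose is to use openness of $h$ on both sides of every $x$, and then to fix one size by Baire. For $x\in(a,b)$ put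
$$W^-(x)=O\cap\big\langle\varphi_1([a^+,x^-]),\dots,\varphi_n([a^+,x^-])\big\rangle,$$
$$W^+(x)=O\cap\big\langle\varphi_1([x^+,b^-]),\dots,\varphi_n([x^+,b^-])\big\rangle.$$
These sets are open, and they contain $E(x^-)$ and $E(x^+)$ respectively. Since $h$ is open, $h(W^\pm(x))$ is an open neighborhood of $\{f_1(x^\pm),\dots,f_k(x^\pm)\}$.

Now we define clopen neighborhoods $N_j^\pm(x,m)\subseteq V_j$ of $f_j(x^\pm)$ for $m\ge1$. If $f_j$ is strictly increasing, put
$$N_j^-(x,m)=[f_j(x_m^+),f_j(x^-)],\qquad x_m=\max\{a,x-\tfrac1m\},$$
$$N_j^+(x,m)=[f_j(x^+),f_j({x_m'}^-)],\qquad x_m'=\min\{b,x+\tfrac1m\}.$$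
Since $x_m<x<x_m'$, we have $x_m^+<x^-$ and $x^+<{x'_m}^-$. Strict monotonicity and Lemma 3 show that both sets have the form $[e^+,g^-]$ with $e<g$, so they are clopen intervals; they lie in $V_j$ because $V_j$ is an interval containing their endpoints. They decrease as $m$ grows, and they form a neighborhood base: $x_m^+\to x^-$ gives $f_j(x_m^+)\to f_j(x^-)$, so any basic neighborhood $[g^+,f_j(x^-)]$ of $f_j(x^-)$ contains $N_j^-(x,m)$ for large $m$; similarly for $N_j^+$. If $f_j$ is constant with value $q_j$, fix once and for all a decreasing clopen neighborhood base $(K_{j,m})_m$ at $q_j$ in $V_j$, and put $N_j^\pm(x,m)=K_{j,m}$.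

By Lemma 1(c), for fixed $x$ the sets $\langle N_1^-(x,m),\dots,N_k^-(x,m)\rangle$ form a decreasing neighborhood base at $h(E(x^-))$, and similarly with $+$. Hence for each $x\in(a,b)$ there is $m=m(x)$ with
$$\langle N_1^-(x,m),\dots,N_k^-(x,m)\rangle\subseteq h(W^-(x)),\qquad\langle N_1^+(x,m),\dots,N_k^+(x,m)\rangle\subseteq h(W^+(x)).\tag{3}$$
The countably many sets $\{x\in(a,b):m(x)=m\}$ cover $(a,b)$. By Baire there are one $m$ and a set $D\subseteq\{x:m(x)=m\}$ that is dense in some non-empty open interval $(a',b')\subseteq(a,b)$. Shrinking the interval, we may assume
$$b'-a'<\tfrac1m.\tag{4}$$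
From now on $m$, $D$, $a'$, $b'$ are fixed.

**Step 3. Every finite set at the image cut comes from a finite set at the cut.** This is the squeezing of Section 1. Fix any $z\in(a',b')$. Put
$$T_j=[f_j(z^-),f_j(z^+)]\ \text{ if } f_j\text{ is strictly increasing},\qquad T_j=K_{j,m}\ \text{ if } f_j\text{ is constant},$$
and
$$\mathcal T=\langle T_1,\dots,T_k\rangle,\qquad\mathcal P=\big\langle\{\varphi_1(z^-),\varphi_1(z^+)\},\dots,\{\varphi_n(z^-),\varphi_n(z^+)\}\big\rangle.$$
We claim that *every $G\in\mathcal T$ equals $h(F)$ for some $F\in\mathcal P\cap O$*.

Let $G\in\mathcal T$, and let $d\in D\cap(z,b')$. If $f_j$ is strictly increasing, put $d_m=\max\{a,d-\frac1m\}$. By (4), $d-\frac1m<b'-\frac1m<a'<z$, and also $a\le a'<z$, so $d_m<z$. Therefore $d_m^+<z^-$ and $z^+<d^-$, and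
$$f_j(d_m^+)\le f_j(z^-),\qquad f_j(z^+)\le f_j(d^-),\qquad\text{that is, } T_j\subseteq N_j^-(d,m).$$
If $f_j$ is constant, then $T_j=K_{j,m}=N_j^-(d,m)$. In both cases $T_j\subseteq N_j^-(d,m)$. Since $G$ lies in $\bigcup T_j$ and meets every $T_j$, (3) gives
$$G\in\langle N_1^-(d,m),\dots,N_k^-(d,m)\rangle\subseteq h(W^-(d)).$$
So $G=h(F)$ for some $F\in W^-(d)$. As $h$ is injective, $F$ does not depend on $d$: the same $F$ lies in $W^-(d)$ for every $d\in D\cap(z,b')$. Since the sets $\varphi_i([a^+,d^-])\subseteq U_i$ are pairwise disjoint, $F\cap U_i\subseteq\varphi_i([a^+,d^-])$ for all these $d$. Letting $d\downarrow z$ in $D$, a point $t\le d^-$ for all such $d$ has $\pi(t)\le z$; hence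
$$F\cap U_i\subseteq\varphi_i([a^+,z^+])\qquad(i=1,\dots,n).$$

Now let $d\in D\cap(a',z)$. If $f_j$ is strictly increasing, put $d_m'=\min\{b,d+\frac1m\}$. By (4), $d+\frac1m>a'+\frac1m>b'>z$, and $b\ge b'>z$, so $d_m'>z$. Therefore $d^+<z^-$ and $z^+<{d_m'}^-$, which gives $T_j\subseteq[f_j(d^+),f_j({d_m'}^-)]=N_j^+(d,m)$. If $f_j$ is constant, $T_j=N_j^+(d,m)$ again. By (3), $G\in h(W^+(d))$, and by injectivity it is the same $F$ that lies in $W^+(d)$. Thus $F\cap U_i\subseteq\varphi_i([d^+,b^-])$ for every such $d$, and letting $d\uparrow z$ in $D$,
$$F\cap U_i\subseteq\varphi_i([z^-,b^-])\qquad(i=1,\dots,n).$$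

Together, $F\cap U_i\subseteq\{\varphi_i(z^-),\varphi_i(z^+)\}$. Since $F\in O\subseteq\langle U_1,\dots,U_n\rangle$, each $F\cap U_i$ is non-empty and $F\subseteq\bigcup U_i$. So $F\in\mathcal P$, and the claim is proved.

**Step 4. Counting.** The claim bounds $|\mathcal T|$ by $|\mathcal P|$, and this bounds $k$ by $n$. An element of $\mathcal P$ is a choice, for each $i$, of a non-empty subset of a two-point set, and the $n$ two-point sets are disjoint; so $|\mathcal P|=3^n$. Each $T_j$ has at least two points: $f_j(z^-)<f_j(z^+)$ if $f_j$ is strictly increasing, and $K_{j,m}$ is a neighborhood of $q_j$ in a space without isolated points if $f_j$ is constant. The $T_j$ lie in the disjoint sets $V_j$, so choosing a non-empty subset of two chosen points in each $T_j$ gives $|\mathcal T|\ge3^k$. By the claim, assigning to each $F\in\mathcal P\cap O$ the set $h(F)$ covers $\mathcal T$. Hence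
$$3^k\le|\mathcal T|\le|\mathcal P|=3^n,$$
so $|h(F_0)|\le k\le n=|F_0|$. This proves Theorem A. $\blacksquare$

*Remark.* The claim also shows that $\mathcal T$ is finite. If $f_j$ were constant, $T_j=K_{j,m}$ would be infinite and so would $\mathcal T$. So constant strands, which the argument had to allow in Step 1, do not occur.

**Proof of Corollary B.** A homeomorphism of $\mathcal F(\mathbb A)$, or one from an open neighborhood of $\{x\}$ onto an open neighborhood of $\{y,z\}$, is an open embedding into $\mathcal F(\mathbb A)$. If it took $\{x\}$ to $\{y,z\}$ with $y\ne z$, it would change cardinality from $1$ to $2$, contrary to Theorem A. $\blacksquare$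

## 8. The orbits, and the powers of $\mathcal F(\mathbb A)$

Theorem A says that cardinality is an obstruction. Theorem C says that it is the only one. We need enough homeomorphisms, and they come from $\mathbb A$ itself.

**Lemma 4.** $\mathbb A$ is homogeneous. Consequently, for clopen intervals $U\ni x$ and $V\ni y$ there is a homeomorphism $U\to V$ with $x\mapsto y$.

*Proof.* **Non-empty clopen subsets of $\mathbb A$ are homeomorphic to $\mathbb A$.** Such a set is compact, so it is a finite union of clopen intervals. List all endpoints of these intervals, together with $0$ and $1$, as reals $0=c_0<c_1<\dots<c_r=1$. Each of the intervals is a union of some of the disjoint pieces $[c_{i-1}^+,c_i^-]$, so the set is a disjoint union of, say, $s$ clopen intervals. Cut $\mathbb A$ into $s$ clopen intervals too, and match the pieces by order isomorphisms. All pieces are open, so this is a homeomorphism.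

**Gluing.** Given $x,y\in\mathbb A$, take strictly decreasing clopen neighborhood bases $B_0=\mathbb A\supset B_1\supset\cdots$ at $x$ and $B_0'=\mathbb A\supset B_1'\supset\cdots$ at $y$. The differences $B_n\setminus B_{n+1}$ and $B_n'\setminus B_{n+1}'$ are non-empty and clopen, so both are homeomorphic to $\mathbb A$ and hence to each other. Since $\bigcap B_n=\{x\}$ and $\bigcap B_n'=\{y\}$, gluing such homeomorphisms and sending $x\mapsto y$ gives a bijection $g$ of $\mathbb A$. It is continuous at points other than $x$ because the differences are open, and at $x$ because $g(B_n)=B_n'$. The same holds for $g^{-1}$.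

The last statement follows because $U$ and $V$ are homeomorphic to $\mathbb A$. $\square$

**Powers as clopen subsets.** To apply Theorem A to powers, we place them inside $\mathcal F(\mathbb A)$. For $k\ge1$ partition $\mathbb A$ into clopen intervals $A_1,\dots,A_k$. Since $A_i\cong\mathbb A$, Lemma 1 gives
$$\mathcal F(\mathbb A)^k\cong\prod_i\mathcal F(A_i)\cong\langle A_1,\dots,A_k\rangle=:\mathcal X_k,\tag{5}$$
a clopen subset of $\mathcal F(\mathbb A)$. The identification sends $(F_i)$ to a disjoint union of copies of the $F_i$, so $\sum|F_i|$ becomes cardinality. For example, the pairs $(\{x\},\{y\})\in\mathcal F(\mathbb A)^2$ correspond to the two-point sets in $\mathcal X_2$, the smallest ones there. For $k=1$ we have $\mathcal X_1=\mathcal F(\mathbb A)$.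

**Proof of Theorem C, part 1.** By (5) we must show that $F,G\in\mathcal X_k$ lie in the same orbit of the homeomorphism group of $\mathcal X_k$ if and only if $|F|=|G|$. A homeomorphism of $\mathcal X_k$ is an open embedding of the open set $\mathcal X_k$ into $\mathcal F(\mathbb A)$, so it preserves cardinality by Theorem A.

Conversely, let $F=\{x_1,\dots,x_n\}$ and $G=\{y_1,\dots,y_n\}$ be distinct elements of $\mathcal X_k$ with $|F|=|G|=n$. (If $F=G$ there is nothing to do.) By Lemma 1 we can choose pairwise disjoint clopen intervals $U_i\ni x_i$, and pairwise disjoint clopen intervals $V_i\ni y_i$, so small that $\langle U_1,\dots,U_n\rangle$ and $\langle V_1,\dots,V_n\rangle$ are disjoint clopen subsets of $\mathcal X_k$. By Lemma 4 there are homeomorphisms $U_i\to V_i$ with $x_i\mapsto y_i$. Through the product structure of Lemma 1(b) they induce a homeomorphism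
$$g:\langle U_1,\dots,U_n\rangle\to\langle V_1,\dots,V_n\rangle,\qquad g(F)=G.$$
The map that equals $g$ on the first set, $g^{-1}$ on the second, and the identity elsewhere is defined on three disjoint clopen pieces; it is a homeomorphism of $\mathcal X_k$ and takes $F$ to $G$.

The elements of $\mathcal X_k$ have cardinality at least $k$, and all cardinalities $n\ge k$ occur. So there are exactly countably infinitely many orbits, and $\mathcal F(\mathbb A)^k$ is not homogeneous. The first statement of part 1 is the case $k=1$. $\blacksquare$

**Proof of Theorem C, part 2.** Suppose $\mathcal F(\mathbb A)^j$ is homeomorphic to an open subset of $\mathcal F(\mathbb A)^k$. By (5) there is an open embedding $\mathcal X_j\to\mathcal X_k\subseteq\mathcal F(\mathbb A)$, and by Theorem A it preserves cardinality. The set $\mathcal X_j$ contains an element of cardinality $j$, and all elements of $\mathcal X_k$ have cardinality at least $k$. Hence $j\ge k$.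

Conversely, let $j\ge k$. Keep $A_1,\dots,A_{k-1}$ and subdivide $A_k$ into $j-k+1$ clopen intervals. This gives a partition $A_1',\dots,A_j'$ of $\mathbb A$ into clopen intervals. A finite set that meets all $A_i'$ meets all $A_i$, so
$$\mathcal F(\mathbb A)^j\cong\langle A_1',\dots,A_j'\rangle\subseteq\langle A_1,\dots,A_k\rangle\cong\mathcal F(\mathbb A)^k,$$
and the subset is clopen by Lemma 1(a).

If $\mathcal F(\mathbb A)^j\cong\mathcal F(\mathbb A)^k$, then each is homeomorphic to an open subset of the other, so $j\ge k$ and $k\ge j$. $\blacksquare$
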